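# Thin hulls with a fat difference: convex hulls in affine Coxeter groups

## A polytope cut out by strips

Let $\Phi$ be a reduced irreducible crystallographic root system spanning a Euclidean space $V$ of dimension $r$, and let $\Phi^+$ be a positive system. For $x\in V$ and a root $\alpha$ write $x_\alpha=\langle x,\alpha\rangle$, and put
$$H_{\alpha,k}=\{x\in V: x_\alpha=k\}\qquad(\alpha\in\Phi^+,\ k\in\mathbb Z).$$
The connected components of $V\setminus\bigcup H_{\alpha,k}$ are the alcoves. One of them is $A_0=\{x:0<x_\alpha<1\ \forall\alpha\in\Phi^+\}$. An alcove $A$ is connected and misses all the hyperplanes, so for each $\alpha\in\Phi^+$ there is one integer $k_\alpha(A)$ with $k_\alpha(A)<x_\alpha<k_\alpha(A)+1$ on $A$. In other words, $A$ sits in one unit strip for every positive root.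

Now take a finite nonempty set $X$ of alcoves. For each $\alpha\in\Phi^+$ let $m_\alpha$ and $M_\alpha$ be the minimum and the maximum of $k_\alpha$ on $X$, and form
$$P_X=\{x\in V:\ m_\alpha\le x_\alpha\le M_\alpha+1\ \ \forall \alpha\in\Phi^+\}. \tag{1}$$
This is the smallest intersection of strips, one for each root direction and with walls among the $H_{\alpha,k}$, that contains all alcoves of $X$.

**Example (type $A_2$).** Let $V=\{x\in\mathbb R^3:\sum x_i=0\}$ with positive roots $x_1-x_2$, $x_2-x_3$, $x_1-x_3$. (We name a root by the linear function it defines.) Use coordinates $a=x_1-x_2$ and $b=x_2-x_3$ and the area $da\,db$. Then $A_0=\{a>0,\ b>0,\ a+b<1\}$ has area $1/2$, and so has every other alcove: each unit square with integer corners is cut into two triangles by a line $a+b=k$.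

Take $X=\{A_0,A_0+n(2,-1,-1)\}$ with $n\ge1$. The second alcove has $(k_{12},k_{23},k_{13})=(3n,0,3n)$, so $P_X$ is given by $0\le a\le 3n+1$, $0\le b\le 1$, $0\le a+b\le 3n+1$. This is a rectangle of area $3n+1$ with one corner triangle of area $1/2$ removed. It contains $2(3n+\tfrac12)=6n+1$ alcoves.

Take instead $X=\{A_0,A_0+n(1,0,-1)\}$. Now $(k_{12},k_{23},k_{13})=(n,n,2n)$, and $P_X$ is the square $[0,n+1]^2$ with the corner $a+b>2n+1$, of area $1/2$, removed. It contains $2(n+1)^2-1$ alcoves. One polytope grows linearly in $n$ and the other quadratically, because the root $x_2-x_3$ vanishes on $(2,-1,-1)$ and no root vanishes on $(1,0,-1)$.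

The polytope $P_X$ is for counting. The alcoves of an affine Coxeter group are the vertices of its Cayley graph, and we shall see that the alcoves inside $P_X$ are exactly the vertices of the convex hull of $X$ in that graph. A question about cardinalities of hulls becomes a question about volumes of polytopes, and there the contrast between linear and quadratic growth decides everything.

## Convex hulls in graphs and a product inequality

Let $G$ be a connected undirected graph with shortest-path distance $d$ on its vertex set $V(G)$.

**Definition (convex set, hull).** A subset $C\subseteq V(G)$ is convex if $u,v\in C$ and $d(u,w)+d(w,v)=d(u,v)$ imply $w\in C$; that is, $C$ contains every geodesic between its points. For $X\subseteq V(G)$ the convex hull $\operatorname{conv}(X)$ is the intersection of all convex sets containing $X$.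

**Definition (strong hull property).** $G$ has the strong hull property if for all $u,v,w\in V(G)$
$$|\operatorname{conv}(u,v)|\cdot|\operatorname{conv}(v,w)|\ \ge\ |\operatorname{conv}(u,v,w)|. \tag{2}$$

Let $W$ be a Coxeter group, not necessarily finite, with set $S$ of simple reflections. Its right Cayley graph $\operatorname{Cay}(W)$ has vertex set $W$ and edges $\{w,ws\}$ for $w\in W$, $s\in S$. Then $d(u,w)=\ell(u^{-1}w)$, where $\ell$ is the length function. A left multiplication $w\mapsto gw$ sends the edge $\{w,ws\}$ to the edge $\{gw,gws\}$. So it is an automorphism of the graph, and $\operatorname{conv}(gX)=g\operatorname{conv}(X)$.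

The following conjecture is the problem; its source is Christian Gaetz and Yibo Gao, "The hull metric on Coxeter groups", arXiv:2012.06841 (2020).

**Conjecture.** Let $W$ be any Coxeter group. Then $\operatorname{Cay}(W)$ has the strong hull property.

**Three small cases.** We begin with graphs in which (2) can be checked by hand.

The hexagon. $\operatorname{Cay}(S_3)$ is a 6-cycle. Two vertices at distance $0,1,2,3$ have hulls of size $1,2,3,6$: for distance at most $2$ the geodesic is unique and its vertex set is convex, while opposite vertices are joined by two geodesics that cover the cycle. If $u=v$ or $v=w$, then (2) is immediate. If $d(u,v)=d(v,w)=1$, the left side is $4$ and $\operatorname{conv}(u,v,w)$ lies in the convex path formed by $v$ and its two neighbors, so it has at most $3$ elements. In all other cases the left side is at least $2\cdot3=6$, the number of vertices. So (2) holds.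

The path. For the infinite dihedral group, of type $\widetilde A_1$, the Cayley graph is a two-way infinite path, and hulls of finite nonempty sets are intervals. Here $\operatorname{conv}(u,v,w)$ is the union of the intervals $I=\operatorname{conv}(u,v)$ and $J=\operatorname{conv}(v,w)$, which share $v$. So its size is at most $|I|+|J|-1\le|I|\,|J|$, since $(|I|-1)(|J|-1)\ge0$.

The grid. For a product of $k$ infinite dihedral groups the Cayley graph is the grid $\mathbb Z^k$ with the $\ell^1$ distance. Boxes are convex there, and every lattice point of the box spanned by $u$ and $v$ lies on a geodesic from $u$ to $v$, so $|\operatorname{conv}(u,v)|=\prod_i(|u_i-v_i|+1)$. The hull of $u,v,w$ lies in their bounding box, whose $i$-th side has at most $|u_i-v_i|+|v_i-w_i|+1\le(|u_i-v_i|+1)(|v_i-w_i|+1)$ points. Multiplying over $i$ gives (2). So high dimension alone does not break the inequality.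

Nevertheless the conjecture is false, already for the affine group $\widetilde A_3$ with four generators. What is proved in these notes is the following.

**Theorem 1.** Let $W$ be of type $\widetilde A_3$. There are $u,v,w\in W$ with
$$|\operatorname{conv}(u,v)|\le 90,\quad |\operatorname{conv}(v,w)|\le174,\quad |\operatorname{conv}(u,v,w)|\ge|\operatorname{conv}(u,w)|\ge16464>15660=90\cdot174 .$$

So even the weaker inequality $|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|\ge|\operatorname{conv}(u,w)|$ fails.

**Theorem 2.** Let $W$ be an irreducible affine Coxeter group with $r+1$ generators. The following are equivalent: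

- (i) $r\le2$;
- (ii) there is $C$ with $|\operatorname{conv}(u,v,w)|\le C\,|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|$ for all $u,v,w$;
- (iii) there is $C$ with $|\operatorname{conv}(u,w)|\le C\,|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|$ for all $u,v,w$.

In particular the conjecture fails for every irreducible affine Coxeter group with at least $4$ generators. (For $r=2$ we do not claim that $C=1$ works.)

**Theorem 3.** If a Coxeter system $(W,S)$ has a standard parabolic subgroup $W_J$ of irreducible affine type with $|J|\ge4$, then $\operatorname{Cay}(W)$ fails the strong hull property, and (ii) and (iii) fail for it for every constant $C$.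

**Theorem 4.** For all $C,\kappa>0$ there are a Coxeter group $W$ (of affine type $A$) and $u,v,w\in W$ with
$$|\operatorname{conv}(u,w)|>C\,\bigl(|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|\bigr)^{\kappa}.$$

## Hulls are the alcoves inside $P_X$

We recall the standard facts on affine Weyl groups (Humphreys, *Reflection Groups and Coxeter Groups*, Ch. 4). Let $W_a$ be the group generated by the reflections in all $H_{\alpha,k}$. Every irreducible affine Coxeter group is such a $W_a$, and it has $r+1$ generators when $\dim V=r$. Let $W_0$ be the finite Weyl group and $Q^\vee$ the coroot lattice, spanned by the coroots $\alpha^\vee=2\alpha/\langle\alpha,\alpha\rangle$.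

- $W_a=W_0\ltimes Q^\vee$, where $\lambda\in Q^\vee$ acts as the translation $t_\lambda$.
- $W_a$ acts simply transitively on the alcoves.
- $(W_a,S)$ is a Coxeter system, where $S$ is the set of reflections in the walls of $A_0$.
- $\ell(w)$ is the number of hyperplanes $H_{\alpha,k}$ separating $A_0$ from $wA_0$.

We identify $w\in W_a$ with the alcove $wA_0$ and write $k_\alpha(w)$ for $k_\alpha(wA_0)$. Then $k_\alpha(e)=0$. Since $\lambda_\alpha\in\mathbb Z$ for $\lambda\in Q^\vee$, we also have $k_\alpha(t_\lambda)=\lambda_\alpha$. The element $u$ permutes the hyperplanes, so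
$$d(u,w)=\ell(u^{-1}w)=\#\{\text{hyperplanes } H_{\alpha,k}\text{ separating }uA_0\text{ from }wA_0\}. \tag{3}$$
In particular, adjacent vertices are separated by exactly one hyperplane.

**Lemma 1.** For finite nonempty $X\subseteq W_a$, with $m_\alpha=\min_Xk_\alpha$ and $M_\alpha=\max_Xk_\alpha$,
$$\operatorname{conv}(X)=\{w:\ m_\alpha\le k_\alpha(w)\le M_\alpha\ \ \forall\alpha\in\Phi^+\}.$$
Consequently $|\operatorname{conv}(X)|=\operatorname{vol}(P_X)/\operatorname{vol}(A_0)$.

Call the set of elements whose alcoves lie on a given side of some $H_{\alpha,k}$ a half-space. The plan is to show that half-spaces are convex, that they cut out every convex set, and then to read off which half-spaces contain $X$.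

**Step 1: half-spaces are convex.** Suppose $d(u,w)+d(w,v)=d(u,v)$. A hyperplane separating $u$ from $v$ separates exactly one of the pairs $(u,w)$, $(w,v)$. A hyperplane not separating $u$ from $v$ separates neither pair or both. Counting with (3),
$$d(u,w)+d(w,v)=d(u,v)+2\cdot\#\{\text{hyperplanes separating } w \text{ from both } u\text{ and }v\},$$
so no hyperplane separates $w$ from both $u$ and $v$. Hence every half-space containing $u$ and $v$ contains $w$.

**Step 2: a nonempty convex set $C$ is the intersection of the half-spaces containing it.** Given $x\notin C$, we look for a half-space that contains $C$ but not $x$. Choose $c\in C$ with $d(c,x)$ minimal, and let $c'$ be the neighbor of $c$ on a geodesic from $c$ to $x$. Then $d(c',x)=d(c,x)-1$, so $c'\notin C$ by minimality. Let $H$ be the unique hyperplane separating $c$ from $c'$. For any $y$, the set of hyperplanes separating $y$ from $c$ and the set separating $y$ from $c'$ differ exactly by $H$. For $y=x$ the second set is the smaller one, so $H$ separates $c$ from $x$.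

Suppose some $y\in C$ lay on the $c'$-side of $H$. Then $H$ separates $y$ from $c$ and not from $c'$, so $d(c',y)=d(c,y)-1$. That means $d(c,c')+d(c',y)=d(c,y)$, and convexity of $C$ gives $c'\in C$, a contradiction. So the half-space of $H$ containing $c$ contains all of $C$ and does not contain $x$.

**Step 3: reading off the hull.** By Step 2, $\operatorname{conv}(X)$ is the intersection of the half-spaces containing it. Each of these contains $X$. Conversely, each half-space containing $X$ is convex by Step 1, so it contains $\operatorname{conv}(X)$. Thus $\operatorname{conv}(X)$ is the intersection of all half-spaces containing $X$. The half-space $x_\alpha>k$ contains $X$ if and only if $k\le m_\alpha$, and the half-space $x_\alpha<k$ contains $X$ if and only if $k\ge M_\alpha+1$. So $w\in\operatorname{conv}(X)$ if and only if $k_\alpha(w)\ge m_\alpha$ and $k_\alpha(w)+1\le M_\alpha+1$ for all $\alpha\in\Phi^+$.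

**Step 4: counting by volume.** If $w\in\operatorname{conv}(X)$, then $wA_0\subseteq P_X$ by Step 3. If $w\notin\operatorname{conv}(X)$, then for some $\alpha$ we have $k_\alpha(w)\ge M_\alpha+1$ or $k_\alpha(w)+1\le m_\alpha$, so $x_\alpha>M_\alpha+1$ or $x_\alpha<m_\alpha$ on $wA_0$, and $wA_0$ is disjoint from $P_X$. The alcoves cover $V$ up to the hyperplanes, which have measure $0$. So the alcoves $wA_0$ with $w\in\operatorname{conv}(X)$ fill $P_X$ up to measure $0$. The set $P_X$ is bounded because the roots span $V$, and all alcoves have the same volume because $W_a$ acts by isometries. $\square$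

The quotient does not depend on how Lebesgue measure on $V$ is normalized, so any linear coordinates may be used. In the $A_2$ example of the first section, $|\operatorname{conv}(e,t_{n(2,-1,-1)})|=6n+1$ and $|\operatorname{conv}(e,t_{n(1,0,-1)})|=2(n+1)^2-1$.

## The size of a two-point hull

We want to read the size of $\operatorname{conv}(e,w)$, up to constants, from the displacement of $A_0$ to $wA_0$. Let $b$ be the incenter of $A_0$ and $\varepsilon$ its inradius, so $B(b,\varepsilon)\subseteq A_0$ and, since $w$ is an isometry, $B(wb,\varepsilon)\subseteq wA_0$. Put $\nu=\nu(w)=wb-b$; then $\nu(t_\lambda)=\lambda$. Every vector of $V$ lies in some closed Weyl chamber, so we can choose a simple system $\beta_1,\dots,\beta_r$ of $\Phi$, a $W_0$-translate of the standard one, with all $p_i:=\nu_{\beta_i}\ge0$.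

**Lemma 2.** There are constants $0<c\le C$ depending only on $\Phi$ with
$$c\prod_{i}(1+p_i)\ \le\ |\operatorname{conv}(e,w)|\ \le\ C\prod_i(1+p_i).$$

**Step 1: the upper bound.** We enclose $P_{\{e,w\}}$ in a parallelepiped. For $\alpha\in\Phi^+$ we have $b_\alpha\in(0,1)$ and $(wb)_\alpha\in(k_\alpha(w),k_\alpha(w)+1)$. Hence $\nu_\alpha=(wb)_\alpha-b_\alpha$ differs from $k_\alpha(w)$ by less than $1$, and
$$|k_\alpha(w)|\le|\nu_\alpha|+1. \tag{4}$$
On $P_{\{e,w\}}$ the function $x_\alpha$ ranges over an interval of length at most $|k_\alpha(w)|+1\le|\nu_\alpha|+2$. The same length works for $x_{-\alpha}=-x_\alpha$, so it does not matter which of the $\beta_i$ are positive: $x_{\beta_i}$ ranges over an interval of length at most $p_i+2$. Using $x_{\beta_1},\dots,x_{\beta_r}$ as coordinates, $\operatorname{vol}(P_{\{e,w\}})\le C_0\prod(p_i+2)\le 2^rC_0\prod(1+p_i)$, where $C_0$ is the maximum of the Jacobians over the finitely many bases of $V^*$ consisting of roots. Divide by $\operatorname{vol}(A_0)$ and use Lemma 1.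

**Step 2: the lower bound.** We fit a parallelepiped inside. Let $\omega_1,\dots,\omega_r$ be the basis of $V$ dual to the $\beta_i$, that is, $\langle\omega_i,\beta_j\rangle=\delta_{ij}$. Then $\nu=\sum p_i\omega_i$. Let $|\delta|<\varepsilon$. The point $y=b+\delta$ lies in $A_0$, and $y+\nu=wb+\delta$ lies in $wA_0$. Consider $x=y+\sum s_i\omega_i$ with $0\le s_i\le p_i$. A positive root is $\alpha=\sum c_i\beta_i$ with coefficients $c_i$ all of one sign, so $x_\alpha=y_\alpha+\sum s_ic_i$ lies between $y_\alpha$ and $y_\alpha+\sum p_ic_i=(y+\nu)_\alpha$. Both of these numbers lie in $[m_\alpha,M_\alpha+1]$, and therefore so does $x_\alpha$. Hence $x\in P_{\{e,w\}}$.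

Choose $0<\eta\le\frac12$, depending only on $\Phi$, such that $\{\sum s_i\omega_i:|s_i|\le\eta\}\subset B(0,\varepsilon)$ for each of the finitely many simple systems. A number in $[-\eta,p_i+\eta]$ is the sum of a number in $[0,p_i]$ and one in $[-\eta,\eta]$. The latter parts give an admissible $\delta$, so
$$P_{\{e,w\}}\supseteq b+\Bigl\{\sum s_i\omega_i:\ -\eta\le s_i\le p_i+\eta\Bigr\}.$$
The volume of the right side is at least $c_1\prod(p_i+2\eta)$ with $c_1>0$ depending only on $\Phi$. Since $2\eta\le1$, we have $p_i+2\eta\ge2\eta(1+p_i)$, so the volume is at least $c_1(2\eta)^r\prod(1+p_i)$. Divide by $\operatorname{vol}(A_0)$ and use Lemma 1. $\square$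

For translations this turns into an exponent. For $\lambda\in Q^\vee$ define
$$d(\lambda)=r-\dim\operatorname{span}\{\alpha\in\Phi:\lambda_\alpha=0\}.$$
In type $A_2$, $d(2,-1,-1)=1$ and $d(1,0,-1)=2$, in agreement with the two growth rates found by hand. In type $A_3$, the roots vanishing on $(1,1,-1,-1)$ are $\pm(x_1-x_2)$ and $\pm(x_3-x_4)$, so $d(1,1,-1,-1)=3-2=1$.

**Corollary.** For fixed $\lambda\in Q^\vee$ there are $0<c_\lambda\le C_\lambda$ with $c_\lambda n^{d(\lambda)}\le|\operatorname{conv}(e,t_{n\lambda})|\le C_\lambda n^{d(\lambda)}$ for all $n\ge1$.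

**Proof.** Choose a simple system with all $\lambda_{\beta_i}\ge0$; it serves for every $n$. Lemma 2 applies with $\nu=n\lambda$ and $p_i=n\lambda_{\beta_i}$. If $\alpha=\sum c_i\beta_i$ is a root, its coefficients have one sign, so $\lambda_\alpha=\sum c_i\lambda_{\beta_i}$ vanishes if and only if $c_i=0$ whenever $\lambda_{\beta_i}>0$. Hence the roots vanishing on $\lambda$ span exactly the span of the $\beta_i$ with $\lambda_{\beta_i}=0$, and the number of indices with $\lambda_{\beta_i}>0$ is $d(\lambda)$. For such an index, $n\lambda_{\beta_i}\le1+p_i\le n(1+\lambda_{\beta_i})$; for the others, $1+p_i=1$. Multiply. $\square$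

## Rank at most two, and the factor that is lost in rank three

A sensible first attempt is to prove the inequality, at least up to a constant, by bounding $P_{\{u,v,w\}}$ in well-chosen coordinates. In rank at most two this succeeds, and it is the implication (i)$\Rightarrow$(ii) of Theorem 2. For $r=1$ the inequality was checked above, with $C=1$. Let $r=2$.

**Step 1: normalization.** By left-invariance take $v=e$. Let $\nu=\nu(u)$ with a simple system $\beta_1,\beta_2$ ordered so that $0\le p=\nu_{\beta_1}\le q=\nu_{\beta_2}$. Let $\nu'=\nu(w)$ with a simple system $\beta_1',\beta_2'$ ordered so that $0\le p'=\nu'_{\beta_1'}\le q'=\nu'_{\beta_2'}$. The inequality is now symmetric in $u$ and $w$, so we may assume $q\le q'$. Below, $C$ and $c$ denote positive constants depending only on $\Phi$, which may change between occurrences.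

**Step 2: the width of the three-point polytope in a root direction.** Let $c_0$ bound the absolute values of all coefficients of roots in all simple systems. Then $|\nu_\alpha|\le c_0(p+q)\le2c_0q$ for every root $\alpha$. On $P_{\{e,u,w\}}$ and for $\alpha\in\Phi^+$, the function $x_\alpha$ ranges over an interval of length $M_\alpha-m_\alpha+1\le|k_\alpha(u)|+|k_\alpha(w)|+1\le|\nu_\alpha|+|\nu'_\alpha|+3$ by (4). The same bound holds for $-\alpha$.

**Step 3: comparison.** Use $x_{\beta_1'},x_{\beta_2'}$ as coordinates, that is, the simple system adapted to the larger displacement. With $q\le q'$,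
$$|\operatorname{conv}(e,u,w)|\le C(2c_0q+p'+3)(2c_0q+q'+3)\le C(1+q+p')(1+q')\le C(1+q)(1+p')(1+q').$$
By Lemma 2, $|\operatorname{conv}(e,u)|\ge c(1+p)(1+q)\ge c(1+q)$ and $|\operatorname{conv}(e,w)|\ge c(1+p')(1+q')$. This gives (ii).

Now repeat the argument in rank $3$, with $0\le p_1\le p_2\le p_3$ for $u$, with $0\le p'_1\le p'_2\le p'_3$ for $w$, and with $p_3\le p'_3$. The upper bound becomes
$$|\operatorname{conv}(e,u,w)|\le C(1+p_3+p_1')(1+p_3+p_2')(1+p_3').$$
If $p_1=p_2=p_1'=p_2'=0$, this is of order $(1+p_3)^2(1+p_3')$, while by Lemma 2 the product $|\operatorname{conv}(e,u)|\,|\operatorname{conv}(e,w)|$ is of order only $(1+p_3)(1+p_3')$. A factor $1+p_3$ is missing. The argument stops here, and its failure says where to look for a counterexample: both displacements should vanish on as many roots as possible.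

The Corollary makes this a question of linear algebra. With $u=t_{n\lambda}$, $v=e$, $w=t_{n\mu}$ we have $\operatorname{conv}(u,w)=t_{n\lambda}\operatorname{conv}(e,t_{n(\mu-\lambda)})$. So the three hulls $\operatorname{conv}(u,v)$, $\operatorname{conv}(v,w)$, $\operatorname{conv}(u,w)$ have sizes of order $n^{d(\lambda)}$, $n^{d(\mu)}$, $n^{d(\mu-\lambda)}$, and (iii) fails as soon as
$$d(\mu-\lambda)>d(\lambda)+d(\mu). \tag{5}$$
In rank at most $2$ this cannot happen: it is clearly false if $\lambda$ or $\mu$ is $0$, and otherwise $d(\lambda),d(\mu)\ge1$ while $d(\mu-\lambda)\le2$.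

In rank $3$ suppose $d(\lambda)=d(\mu)=1$ with $\lambda,\mu$ not proportional, so that the roots in each of the planes $\lambda^\perp$, $\mu^\perp$ span that plane. The line $\lambda^\perp\cap\mu^\perp$ need not contain any root. If it contains none, then for a suitable scaling of $\mu$ no root vanishes on $\mu-\lambda$, and $d(\mu-\lambda)=3>1+1$. In type $A_3$ take $\lambda=(1,1,-1,-1)$ and $\mu$ proportional to $(1,-1,1,-1)$. Each of these two vectors has $d=1$, and the line $\lambda^\perp\cap\mu^\perp$ is spanned by $(1,-1,-1,1)$, which is not a multiple of a root. The scaling matters: $(1,-1,1,-1)-\lambda=(0,-2,2,0)$ is killed by the root $x_1-x_4$, whereas $2(1,-1,1,-1)-\lambda=(1,-3,3,-1)$ has four distinct entries and is killed by no root.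

## Explicit numbers in type $\widetilde A_3$

We prove Theorem 1 with this pair, counting exactly enough to beat the constant $1$. Only Lemma 1 is needed.

Let $V=\{x\in\mathbb R^4:\sum x_i=0\}$ with positive roots $x_i-x_j$ $(i<j)$; then $Q^\vee=V\cap\mathbb Z^4$. Use coordinates $y_i=x_i-x_4$ $(i=1,2,3)$ and the measure $dy_1\,dy_2\,dy_3$, which $W_a$ preserves because its linear parts have determinant $\pm1$. Then $A_0=\{1>y_1>y_2>y_3>0\}$ has volume $1/6$, so a hull has $6\operatorname{vol}(P_X)$ elements. For an integer $n\ge1$ put
$$\lambda=n(1,1,-1,-1),\qquad\mu=2n(1,-1,1,-1),\qquad u=t_\lambda,\quad v=e,\quad w=t_\mu .$$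
We shall take $n=7$, that is, $\lambda=(7,7,-7,-7)$ and $\mu=(14,-14,14,-14)$. The values of $k_{ij}$, for the root $x_i-x_j$, are as follows.

| | 12 | 13 | 14 | 23 | 24 | 34 |
|---|---|---|---|---|---|---|
| $e$ | $0$ | $0$ | $0$ | $0$ | $0$ | $0$ |
| $t_\lambda$ | $0$ | $2n$ | $2n$ | $2n$ | $2n$ | $0$ |
| $t_\mu$ | $4n$ | $0$ | $4n$ | $-4n$ | $0$ | $4n$ |

**Step 1: $\operatorname{conv}(e,t_\lambda)$ is thin.** On its polytope, $x_1-x_2\in[0,1]$, $x_3-x_4\in[0,1]$ and $x_2-x_4\in[0,2n+1]$. These functions are $y_1-y_2$, $y_3$, $y_2$, which are related to $(y_1,y_2,y_3)$ by an integer matrix of determinant $\pm1$. So the volume is at most $2n+1$, and $|\operatorname{conv}(e,t_\lambda)|\le6(2n+1)$. For $n=7$ this is $6\cdot15=90$.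

**Step 2: $\operatorname{conv}(e,t_\mu)$ is thin.** On its polytope, $x_1-x_3\in[0,1]$, $x_2-x_4\in[0,1]$ and $x_3-x_4\in[0,4n+1]$. These functions are $y_1-y_3$, $y_2$, $y_3$, again unimodular coordinates. So $|\operatorname{conv}(e,t_\mu)|\le6(4n+1)$. For $n=7$ this is $6\cdot29=174$.

**Step 3: $\operatorname{conv}(t_\lambda,t_\mu)$ is fat.** From the last two rows of the table, its polytope $P$ is given by
$$x_1-x_2\in[0,4n+1],\qquad x_1-x_3\in[0,2n+1],\qquad x_1-x_4\in[2n,4n+1],$$
$$x_2-x_3\in[-4n,2n+1],\qquad x_2-x_4\in[0,2n+1],\qquad x_3-x_4\in[0,4n+1].$$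
Consider the box
$$y_1=x_1-x_4\in[2n,4n],\qquad y_2=x_2-x_4\in[0,2n],\qquad z=x_1-x_3\in[0,2n].$$
Since $z=y_1-y_3$, the coordinates $(y_1,y_2,z)$ are unimodular, and the box has volume $(2n)^3$. Three of the six conditions hold on the box by its definition. The other three are
$$x_1-x_2=y_1-y_2\in[0,4n],\qquad x_3-x_4=y_1-z\in[0,4n],\qquad x_2-x_3=y_2-y_1+z\in[-4n,2n],$$
where the last interval comes from $0-4n+0=-4n$ and $2n-2n+2n=2n$. So the box lies in $P$, and $|\operatorname{conv}(t_\lambda,t_\mu)|\ge6(2n)^3=48n^3$. For $n=7$ the box has volume $14^3=2744$, and the bound is $6\cdot2744=16464$.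

**Step 4: comparison.** For $n=7$,
$$|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|\le90\cdot174=15660<16464\le|\operatorname{conv}(u,w)|\le|\operatorname{conv}(u,v,w)|.$$
This proves Theorem 1, and the conjecture is false. $\blacksquare$

The choice $n=7$ is explained by the three bounds: they contradict (2) when $48n^3>36(2n+1)(4n+1)$. At $n=6$ this would require $10368>11700$, which is false, and at $n=7$ it is $16464>15660$.

## A node of degree two in the Dynkin diagram

We complete the proof of Theorem 2. The implication (i)$\Rightarrow$(ii) was proved above, and (ii)$\Rightarrow$(iii) holds because $\operatorname{conv}(u,w)\subseteq\operatorname{conv}(u,v,w)$. For (iii)$\Rightarrow$(i) we assume $r\ge3$ and produce $\lambda,\mu\in Q^\vee$ satisfying (5).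

**Step 1: the pair.** Let $\alpha_1,\dots,\alpha_r$ be the simple roots and $\omega_1^\vee,\dots,\omega_r^\vee$ the fundamental coweights, $\langle\omega_i^\vee,\alpha_k\rangle=\delta_{ik}$. The Dynkin diagram is connected with at least $3$ nodes, so some node $j$ has at least two neighbors. Let $\deg j\ge2$ be the number of neighbors of $j$. The lattice $Q^\vee$ has finite index in the coweight lattice, so there is a positive integer $N$ with $N\omega_j^\vee\in Q^\vee$. We have $s_j\omega_j^\vee=\omega_j^\vee-\langle\omega_j^\vee,\alpha_j\rangle\alpha_j^\vee=\omega_j^\vee-\alpha_j^\vee$. Put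
$$\lambda=N\omega_j^\vee,\qquad\mu=cN\,s_j\omega_j^\vee=cN(\omega_j^\vee-\alpha_j^\vee),$$
with a positive integer $c$ to be chosen in Step 4. Both lie in $Q^\vee$. For $A_3$, $j=2$ and $N=2$ this reads $\lambda=(1,1,-1,-1)$, $\mu=c(1,-1,1,-1)$, the pair used above with $c=2$.

**Step 2: both vectors are as degenerate as possible.** A root $\sum c_i\alpha_i$ vanishes on $\omega_j^\vee$ if and only if $c_j=0$. These roots span the span of the $\alpha_i$ with $i\ne j$, of dimension $r-1$. Hence $d(\lambda)=1$. Since $\mu$ is a positive multiple of the $W_0$-translate $s_j\omega_j^\vee$, and $W_0$ permutes the roots, $d(\mu)=1$.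

**Step 3: few roots vanish on both.** Let $\alpha=\sum c_i\alpha_i$ be a positive root vanishing on $\lambda$ and on $\mu$. Vanishing on $\lambda$ gives $c_j=0$. Then vanishing on $\mu$ gives $\langle\alpha_j^\vee,\alpha\rangle=0$, that is,
$$\sum_{i\ne j}c_i\langle\alpha_j^\vee,\alpha_i\rangle=0 .$$
Here $c_i\ge0$ and $\langle\alpha_j^\vee,\alpha_i\rangle\le0$, with strict inequality exactly when $i$ is adjacent to $j$. So every term is $0$, and $c_i=0$ for $i=j$ and for every neighbor $i$ of $j$. Conversely, a simple root $\alpha_i$ with $i\ne j$ and $i$ not adjacent to $j$ vanishes on both. Hence the roots vanishing on both $\lambda$ and $\mu$ span a space of dimension $r-1-\deg j$. This is where $\deg j\ge2$ enters: the subspace $\lambda^\perp\cap\mu^\perp$ has dimension $r-2$, and the roots in it fail to span it.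

**Step 4: the scaling.** We choose $c$ so that no root vanishes on $\mu-\lambda$ except those vanishing on both. Let $\alpha$ be a root not vanishing on both. It vanishes on $\mu-\lambda$ if and only if $c\,(s_j\omega_j^\vee)_\alpha=(\omega_j^\vee)_\alpha$. If $(s_j\omega_j^\vee)_\alpha\ne0$, this holds for at most one $c$; if $(s_j\omega_j^\vee)_\alpha=0$, then $(\omega_j^\vee)_\alpha\ne0$ and it holds for no $c$. There are finitely many roots, and which roots vanish on both does not depend on $c$, so a suitable positive integer $c$ exists. With this choice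
$$d(\mu-\lambda)=r-(r-1-\deg j)=1+\deg j\ge3>2=d(\lambda)+d(\mu).$$

**Step 5: conclusion.** Take $u=t_{n\lambda}$, $v=e$, $w=t_{n\mu}$. Since $\operatorname{conv}(u,w)=t_{n\lambda}\operatorname{conv}(e,t_{n(\mu-\lambda)})$, the Corollary gives a constant $c'>0$ independent of $n$ with
$$\frac{|\operatorname{conv}(u,w)|}{|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|}\ \ge\ c'\,\frac{n^{1+\deg j}}{n\cdot n}=c'\,n^{\deg j-1}\longrightarrow\infty .$$
So (iii) fails for every constant, which proves (iii)$\Rightarrow$(i). If $r\ge3$, then (ii) fails in particular with $C=1$, so the conjecture fails for every irreducible affine Coxeter group with at least $4$ generators. $\blacksquare$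

## Parabolic subgroups are convex

To prove Theorem 3 we show that hulls of subsets of $W_J$ are the same whether computed in $W_J$ or in $W$.

**Step 1: $W_J$ is convex and distances agree.** The length function of $W_J$ is the restriction of that of $W$, and every reduced word in $W$ of an element of $W_J$ uses only letters from $J$ (Humphreys, §5.5). So the distances in $\operatorname{Cay}(W_J)$ and $\operatorname{Cay}(W)$ agree on $W_J$. Let $u,v\in W_J$. The steps of a geodesic from $u$ to $v$ in $\operatorname{Cay}(W)$ spell a reduced word of $u^{-1}v\in W_J$, so all its letters lie in $J$ and the geodesic stays in $W_J$. An element $w$ with $d(u,w)+d(w,v)=d(u,v)$ lies on such a geodesic. Hence $W_J$ is convex in $\operatorname{Cay}(W)$.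

**Step 2: the two notions of convexity agree on subsets of $W_J$.** Let $D\subseteq W_J$. If $D$ is convex in $\operatorname{Cay}(W)$, it is convex in $\operatorname{Cay}(W_J)$, because distances agree. Conversely, let $D$ be convex in $\operatorname{Cay}(W_J)$, and let $u,v\in D$ and $w\in W$ with $d(u,w)+d(w,v)=d(u,v)$. By Step 1, $w\in W_J$, and then $w\in D$.

**Step 3: the hulls agree.** Let $X\subseteq W_J$. Since $W_J$ is convex, $\operatorname{conv}_W(X)\subseteq W_J$. By Step 2 it is convex in $\operatorname{Cay}(W_J)$, so it contains $\operatorname{conv}_{W_J}(X)$. Also by Step 2, $\operatorname{conv}_{W_J}(X)$ is convex in $\operatorname{Cay}(W)$, so it contains $\operatorname{conv}_W(X)$. Thus the two hulls are equal.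

Apply Theorem 2 to $W_J$, which has rank parameter $r=|J|-1\ge3$. For every $C$ there are $u,v,w\in W_J$ violating (iii), and hence (ii), in $W_J$ and therefore in $W$. With $C=1$ the strong hull property fails. $\blacksquare$

## Coordinates indexed by an $m\times m$ square

Theorem 4 asks for more than a growing ratio: $d(\mu-\lambda)$ must be large compared with $d(\lambda)+d(\mu)$. We arrange $m^2$ coordinates in a square and let $\lambda$ see only the row and $\mu$ only the column, with $\mu$ scaled so that together they see everything.

**Step 1: the vectors.** Let $m\ge2$ and $\Phi=A_{m^2-1}$, so $r=m^2-1$, with coordinates indexed by $(i,j)\in\{1,\dots,m\}^2$ and $V$ the space of vectors with coordinate sum $0$. Put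
$$\lambda_{(i,j)}=2i-m-1,\qquad\mu_{(i,j)}=m(2j-m-1).$$
Since $\sum_{i=1}^m(2i-m-1)=0$, both are integer vectors with sum $0$, so they lie in $Q^\vee$.

**Step 2: $d(\lambda)$ and $d(\mu)$ are small.** A root is a difference of two coordinates. It vanishes on $\lambda$ if and only if the two indices have the same $i$. For each of the $m$ values of $i$ the corresponding roots span a space of dimension $m-1$, and these spaces involve disjoint sets of coordinates. So the span has dimension $m(m-1)$, and $d(\lambda)=m^2-1-m(m-1)=m-1$. In the same way, with $j$ in place of $i$, $d(\mu)=m-1$.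

**Step 3: $d(\mu-\lambda)$ is maximal.** The entry of $\mu-\lambda$ at $(i,j)$ is $2(mj-i)$ plus a constant. For fixed $j$ the numbers $mj-i$ with $1\le i\le m$ are the integers from $m(j-1)$ to $mj-1$, and these blocks are disjoint for different $j$. So all entries of $\mu-\lambda$ are distinct, no root vanishes on it, and $d(\mu-\lambda)=m^2-1$.

**Step 4: conclusion.** With $u=t_{n\lambda}$, $v=e$, $w=t_{n\mu}$, the Corollary gives constants $c,C'>0$ independent of $n$ with
$$|\operatorname{conv}(u,w)|\ge c\,n^{m^2-1},\qquad|\operatorname{conv}(u,v)|\,|\operatorname{conv}(v,w)|\le C'\,n^{2(m-1)}.$$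
Given $C,\kappa>0$, choose $m\ge2$ with $(m+1)/2>\kappa$, that is, $m^2-1>2\kappa(m-1)$. Then $c\,n^{m^2-1}>C\,(C')^{\kappa}\,n^{2\kappa(m-1)}$ for all large $n$, and for such $n$ the elements $u,v,w$ satisfy the claim of Theorem 4. $\blacksquare$

For $m=2$, with the indices in the order $(1,1),(1,2),(2,1),(2,2)$, the vectors are $\lambda=-(1,1,-1,-1)$ and $\mu=-2(1,-1,1,-1)$: up to sign, the pair that gave the explicit numbers in type $\widetilde A_3$.
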